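\title{The $\Omega$-classes of punctual Hilbert schemes\\ as functions of the dimension}

\begin{abstract}
Let $\Omega^m_d$ be the classes in the Grothendieck ring of complex varieties whose plethystic exponential is the generating series of the punctual Hilbert schemes of $\mathbb{A}^m$. We fix the length $d$ and let the dimension vary. We prove that $\sum_{n\ge 0}\Omega^{n+2}_d t^n$ is the zeta function of $\mathbb{P}^{d-1}$ times a polynomial, which equals $\mathbb{L}^{d-1}$ for $d\le 3$ and has degree at most $d-3$ and explicit coefficients for $d>3$. The identity holds in the Grothendieck ring itself, with no localization. The proof shows that $m\mapsto\Omega^m_d$ is a linear combination, with coefficients independent of $m$, of the classes of the Grassmannians $\mathrm{Gr}(k,m)$ with $k\le d-1$. We also show that no factor of the denominator can be dropped, and we compute the case $d=4$.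
\end{abstract}

\section{Introduction}\label{sec:intro}

A subscheme of $\mathbb{A}^m$ of length $d$ supported at the origin is a local algebra $B$ of dimension $d$ together with $m$ generators of its maximal ideal, up to automorphisms of $B$. The maximal ideal has dimension $d-1$, so it never needs more than $d-1$ generators. Beyond $m=d-1$ no new algebras appear, only new embeddings of old ones. One therefore expects the punctual Hilbert scheme of length $d$, and the invariants derived from it, to depend on $m$ through finitely many data. This paper makes the expectation precise for the $\Omega$-classes.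

\subsection{The $\Omega$-classes}

A \emph{variety} is a reduced scheme of finite type over $\mathbb{C}$. The Grothendieck ring $K=K_0(\mathrm{Var}_{\mathbb{C}})$ is generated by the isomorphism classes $[X]$ of varieties, with relations $[X]=[Z]+[X\setminus Z]$ for $Z\subset X$ closed and product $[X][Y]=[X\times Y]$. We write $\mathbb{L}=[\mathbb{A}^1]$. A constructible subset of a variety has a class in $K$: partition it into locally closed subvarieties and add their classes.

For $X$ quasi-projective let $\mathrm{Sym}^kX=X^k/\mathfrak{S}_k$. The series $\sum_k[\mathrm{Sym}^kX]\,t^k$ is multiplicative when $X$ is cut into a closed subset and its complement, and such classes $[X]$ generate $(K,+)$. This gives a group homomorphism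
\[
\sigma_t\colon (K,+)\to(1+tK[\![t]\!],\,\cdot\,),\qquad \sigma_t(A)=\sum_{k\ge0}\sigma_k(A)\,t^k,\qquad \sigma_k[X]=[\mathrm{Sym}^kX].
\]
The \emph{plethystic exponential} of the standard power structure on $K$ is
\[
\mathrm{Exp}\Big(\sum_{d>0}A_d\,t^d\Big)=\prod_{d>0}\sigma_{t^d}(A_d),
\]
so that $\mathrm{Exp}([X]\,t^d)=\sum_k[\mathrm{Sym}^kX]\,t^{kd}$. If $A_d=[X_d]$ and a point of $X_d$ is regarded as a block of weight $d$, the coefficient of $t^n$ is the class of the variety of unordered collections of blocks of total weight $n$. The map $\mathrm{Exp}\colon tK[\![t]\!]\to 1+tK[\![t]\!]$ is a bijection (Section~\ref{ssec:exp}).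

Let $\mathrm{Hilb}^d(\mathbb{A}^m)_0$ be the punctual Hilbert scheme of subschemes of $\mathbb{A}^m$ of length $d$ supported at the origin, and let $H^m_d\in K$ be its class. The \emph{$\Omega$-classes} $\Omega^m_d\in K$, $d>0$, are defined by
\begin{equation}\label{eq:def}
\sum_{d\ge0}H^m_d\,t^d=\mathrm{Exp}\Big(\sum_{d>0}\Omega^m_d\,t^d\Big).
\end{equation}
They are the virtual spaces of blocks out of which the punctual Hilbert schemes are assembled. On a line there is one punctual subscheme of each length, and a single block of weight one accounts for all of them: $\Omega^1_d=0$ for $d\ge2$. The first interesting dimension is $m=2$, and for fixed $d$ we set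
\[
\Omega_d(t)=\sum_{n\ge0}\Omega^{n+2}_d\,t^n\in K[\![t]\!].
\]
The problem is to find this series. Although it involves only $m\ge2$, we allow all $m\ge0$ in \eqref{eq:def}, with $\mathbb{A}^0$ a point; the degenerate dimensions $0$ and $1$ play a part in the proof.

\subsection{What to expect}\label{ssec:guess}

Replace $\mathbb{C}$ by $\mathbb{F}_q$ and count points; this count is a guide and is not used later. Let $B$ be a local $\mathbb{F}_q$-algebra of dimension $d$ with maximal ideal $\mathfrak{n}_B$ and residue field $\mathbb{F}_q$, and let $k=\dim\mathfrak{n}_B/\mathfrak{n}_B^2\le d-1$. An $m$-tuple in $\mathfrak{n}_B$ generates $B$ exactly when it spans $\mathfrak{n}_B/\mathfrak{n}_B^2$, so there are $q^{m(d-1-k)}\prod_{i=0}^{k-1}(q^m-q^i)$ generating tuples. Two of them define the same subscheme exactly when they differ by an automorphism of $B$. The number of punctual subschemes of length $d$ is therefore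
\[
\sum_{B}\frac{1}{|\mathrm{Aut}\,B|}\;q^{m(d-1-k)}\prod_{i=0}^{k-1}(q^m-q^i),
\]
a sum over a finite set of isomorphism classes that does not depend on $m$. This is a polynomial of degree $d-1$ in $q^m$. A sequence $m\mapsto\sum_{i=0}^{d-1}a_iq^{im}$ has generating function $\sum_ia_i/(1-q^it)$, a fraction with denominator $\prod_{i=0}^{d-1}(1-q^it)$ and numerator of degree at most $d-1$. Suppose this shape survives the passage to the $\Omega$-classes. For $d\ge3$ these vanish in dimensions $0$ and $1$ (Lemma~\ref{lem:dim01}), so the numerator is divisible by $t^2$, and the numerator of $\Omega_d(t)$ should have degree at most $d-3$.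

\subsection{Results}

Let $\mathrm{Gr}(j,d)$ be the Grassmannian of $j$-dimensional subspaces of $\mathbb{C}^d$; it is a point for $j=0$ and empty for $j>d$. Let
\[
\zeta_{\mathbb{P}^{d-1}}(t)=\prod_{i=0}^{d-1}\frac{1}{1-\mathbb{L}^it}
\]
be the zeta function of $\mathbb{P}^{d-1}$. The problem of deciding the following statement comes from the paper \cite{GMMR} of Graffeo, Monavari, Moschetti and Ricolfi.

\begin{theorem}\label{thm:main}
Fix $d\ge1$. The following identities hold in $K[\![t]\!]$.
\begin{enumerate}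
\item[(1)] If $d=1,2,3$, then $\Omega_d(t)=\zeta_{\mathbb{P}^{d-1}}(t)\cdot\mathbb{L}^{d-1}$.
\item[(2)] If $d>3$, then $\Omega_d(t)=\zeta_{\mathbb{P}^{d-1}}(t)\cdot\mathsf{Q}_d(t)$, where $\mathsf{Q}_d(t)\in K[t]$ is the polynomial
\[
\mathsf{Q}_d(t)=\sum_{i=0}^{d-3}\Big(\sum_{j=0}^{i}(-1)^j\,\Omega^{i-j+2}_d\,[\mathrm{Gr}(j,d)]\,\mathbb{L}^{\binom{j}{2}}\Big)t^i .
\]
\end{enumerate}
\end{theorem}

No inversion of $\mathbb{L}$ and no quotient of $K$ by torsion is needed. Put $\mathsf{Q}_d=\mathbb{L}^{d-1}$ for $d\le3$.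

The central object of the proof is the integral substitute for ``polynomial of degree at most $e$ in $\mathbb{L}^m$''. With $\mathbb{N}=\{0,1,2,\dots\}$, let $P_e\subset K^{\mathbb{N}}$ be the $K$-module of sequences
\[
m\longmapsto\sum_{k=0}^{e}c_k\,[\mathrm{Gr}(k,m)],\qquad c_0,\dots,c_e\in K .
\]
We also use two ring homomorphisms: the Euler characteristic with compact supports $\chi\colon K\to\mathbb{Z}$, and the $E$-polynomial $E\colon K\to\mathbb{Z}[u,v]$, given by $E[X]=\sum_{i,p,r}(-1)^i\,h^{p,r}(H^i_c(X,\mathbb{C}))\,u^pv^r$ in terms of mixed Hodge numbers. We need only that $E(\mathbb{L})=uv$ and $E|_{u=v=1}=\chi$; in particular $\chi(\mathbb{L})=1$. Both maps are applied to polynomials in $t$ coefficient by coefficient.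

\begin{theorem}\label{thm:more}
\begin{enumerate}
\item[(a)] \emph{(Integral closed form.)} For $d\ge3$ and all $m\ge0$,
\[
\Omega^m_d=\sum_{k=2}^{d-1}c_{d,k}\,[\mathrm{Gr}(k,m)],\qquad c_{d,k}=\sum_{j=0}^{k-2}(-1)^j\,\mathbb{L}^{\binom{j}{2}}[\mathrm{Gr}(j,k)]\,\Omega^{k-j}_d\in K,
\]
so $\Omega^2_d,\dots,\Omega^{d-1}_d$ determine all $\Omega^m_d$. Moreover $\mathsf{Q}_d(t)=\sum_{k=2}^{d-1}c_{d,k}\,t^{k-2}\prod_{i=k+1}^{d-1}(1-\mathbb{L}^it)$.
\item[(b)] \emph{(The denominator is sharp for every $d\ge1$.)} We have $\chi(\mathsf{Q}_d)(1)=1$. If $D\in K[t]$ and $D(t)\,\Omega_d(t)\in K[t]$, then $E(D)$ is divisible by $\prod_{i=0}^{d-1}(1-(uv)^it)$ in $\mathbb{Z}[u,v][t]$. In particular none of the $d$ factors of $\zeta_{\mathbb{P}^{d-1}}(t)$ is superfluous.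
\item[(c)] \emph{(Transfer through $\mathrm{Exp}$, in both directions.)} Let $\delta\colon\mathbb{Z}_{>0}\to\mathbb{Z}_{\ge0}$ satisfy $\delta(a)+\delta(b)\le\delta(a+b)$. Let $C_d=(C^m_d)_m$ and $A_d=(A^m_d)_m$, $d>0$, be elements of $K^{\mathbb{N}}$ with $1+\sum_{d>0}C^m_dt^d=\mathrm{Exp}(\sum_{d>0}A^m_dt^d)$ for all $m$. Then $C_d\in P_{\delta(d)}$ for all $d$ if and only if $A_d\in P_{\delta(d)}$ for all $d$.
\item[(d)] $\mathsf{Q}_4(t)=\mathbb{L}^3+(\mathbb{L}^5-\mathbb{L}^2)\,t$. So the degree bound $d-3$ is attained for $d=4$.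
\end{enumerate}
\end{theorem}

Thus $\deg\mathsf{Q}_d\le d-3$ for all $d\ge3$, with equality for $d=3,4$. We do not claim equality for every $d>4$.

Two things stand between the point count and a proof in $K$. First, the count divides by $|\mathrm{Aut}\,B|$, and division is not available in $K$. Section~\ref{sec:strata} replaces the quotient by a normal form for ideals, and Section~\ref{sec:qpoly} shows that denominators in $q$ and in $\mathbb{Z}$ may be used freely in intermediate steps. Second, $\mathrm{Exp}$ is built from the operations $\sigma_k$, which are defined geometrically and not by ring operations; the key fact is that $\sigma_k$ maps $P_e$ to $P_{ke}$ (Lemma~\ref{lem:sigma}). Section~\ref{sec:small} shows the method for $d=3$ and proves Theorem~\ref{thm:main}(1). Section~\ref{sec:omega} proves Theorem~\ref{thm:main}(2) and Theorem~\ref{thm:more}(a),(c). Parts (b) and (d) are in Sections~\ref{sec:sharp} and~\ref{sec:four}.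

\section{Tools}\label{sec:tools}

\subsection{Injective morphisms}

We will parametrize pieces of the Hilbert scheme by maps that are easily seen to be injective, and less easily seen to be isomorphisms onto their images. The following lemma makes injectivity enough.

\begin{lemma}\label{lem:inj}
If $f\colon X\to Y$ is a morphism of varieties that is injective on $\mathbb{C}$-points, then $[X]=[f(X)]$ in $K$.
\end{lemma}

\begin{proof}
We use Noetherian induction on $X\ne\emptyset$. Let $Z$ be the closure of $f(X)$ with its reduced structure; $f$ factors through $Z$ because $X$ is reduced. The set $f(X)$ is constructible by Chevalley's theorem and dense in $Z$, so it contains a nonempty irreducible affine open subset $U$ of $Z$. The map $f^{-1}(U)\to U$ has finite fibers, so after shrinking $U$ it is finite, and flat by generic flatness. Its generic fiber is the spectrum of a reduced finite-dimensional algebra over the function field of $U$, that is, of a product of finite field extensions. These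 are separable because the characteristic is $0$, so after shrinking $U$ again the map is finite \'etale. Its degree is the number of $\mathbb{C}$-points in a fiber, which is $1$, so $f^{-1}(U)\to U$ is an isomorphism. The closed subset $X'=X\setminus f^{-1}(U)$ is properly contained in $X$ and has image $f(X)\setminus U$. By induction $[X]=[U]+[X']=[U]+[f(X)\setminus U]=[f(X)]$.
\end{proof}

This is where characteristic $0$ is used: in characteristic $p$ the map $x\mapsto x^p$ on $\mathbb{A}^1$ is bijective and is an isomorphism over no nonempty open set.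

\subsection{Symmetric powers and the coefficients of $\mathrm{Exp}$}\label{ssec:exp}

We have $\sigma_0=1$, $\sigma_1=\mathrm{id}$ and $\sigma_t(1)=1/(1-t)$. Since $\sigma_t$ is a homomorphism,
\begin{equation}\label{eq:sigmasum}
\sigma_k\Big(\sum_jA_j\Big)=\sum_{\sum_jk_j=k}\ \prod_j\sigma_{k_j}(A_j).
\end{equation}
The one nontrivial input is the rule
\begin{equation}\label{eq:totaro}
\sigma_k(\mathbb{L}^sA)=\mathbb{L}^{sk}\sigma_k(A),\qquad\text{that is,}\qquad\sigma_t(\mathbb{L}^sA)=\sigma_{\mathbb{L}^st}(A).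
\end{equation}
For classes of varieties this is \cite[Lemma~4.4]{Goettsche}, due to Totaro. It extends to all $A\in K$ because both sides of the second form are homomorphisms $(K,+)\to(1+tK[\![t]\!],\cdot)$. For example $\sigma_t(\mathbb{L}^s)=1/(1-\mathbb{L}^st)$, so $\sigma_t[\mathbb{P}^{d-1}]=\zeta_{\mathbb{P}^{d-1}}(t)$.

The coefficient of $t^d$ in $\prod_e\sigma_{t^e}(A_e)$ is a sum over the partitions of $d$, where a partition with $k_e$ parts equal to $e$ contributes $\prod_e\sigma_{k_e}(A_e)$. The partition with one part contributes $A_d$, so the coefficient is $A_d+R_d(A_1,\dots,A_{d-1})$ with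
\begin{equation}\label{eq:R}
R_d(A_1,\dots,A_{d-1})=\sum_{\substack{(k_e)_{1\le e<d}\\ \sum ek_e=d}}\ \prod_{e<d}\sigma_{k_e}(A_e).
\end{equation}
Every term of $R_d$ has $\sum k_e\ge2$. Solving for $A_1,A_2,\dots$ in turn shows that $\mathrm{Exp}$ is bijective, and \eqref{eq:def} reads
\begin{equation}\label{eq:rec}
\Omega^m_d=H^m_d-R_d(\Omega^m_1,\dots,\Omega^m_{d-1}).
\end{equation}
The first cases are $R_1=0$, $R_2=\sigma_2(A_1)$, $R_3=\sigma_3(A_1)+A_1A_2$ and
\begin{equation}\label{eq:R4}
R_4=\sigma_4(A_1)+\sigma_2(A_1)A_2+\sigma_2(A_2)+A_1A_3 .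
\end{equation}

\subsection{Gaussian binomial coefficients}

Let $q$ be an indeterminate. For $k\ge0$ put
\[
g_k(X)=\prod_{i=0}^{k-1}\frac{X-q^i}{q^k-q^i}\in\mathbb{Q}(q)[X],\qquad G_k(m)=g_k(q^m)\quad(m\ge0).
\]
The polynomial $g_k$ has degree $k$. We have $G_k(m)=0$ for $m<k$, $G_k(k)=1$, and $G_k(m)=\prod_{i=0}^{k-1}\frac{q^{m-i}-1}{q^{k-i}-1}=\binom{m}{k}_q$ is the Gaussian binomial coefficient for $m\ge k$. For $m,k\ge1$,
\begin{equation}\label{eq:pascal}
G_k(m)=G_{k-1}(m-1)+q^kG_k(m-1),
\end{equation}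
because the two terms on the right are $G_k(m)$ times $\frac{q^k-1}{q^m-1}$ and $\frac{q^m-q^k}{q^m-1}$. Hence $G_k(m)\in\mathbb{Z}_{\ge0}[q]$ and $G_k(m)|_{q=1}=\binom{m}{k}$. The classes $[\mathrm{Gr}(k,m)]$ satisfy the same recursion with $q=\mathbb{L}$: the subspaces containing a fixed line $\ell\subset\mathbb{C}^m$ form $\mathrm{Gr}(k-1,m-1)$, and the others form a Zariski locally trivial $\mathbb{A}^k$-bundle over the Grassmannian of $k$-dimensional subspaces of $\mathbb{C}^m/\ell$. So $[\mathrm{Gr}(k,m)]=G_k(m)|_{q=\mathbb{L}}$. Finally,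
\begin{equation}\label{eq:gf}
\sum_{m\ge0}G_k(m)\,t^m=\frac{t^k}{\prod_{i=0}^{k}(1-q^it)},\qquad\prod_{i=0}^{d-1}(1-q^it)=\sum_{j=0}^{d}(-1)^jq^{\binom{j}{2}}G_j(d)\,t^j .
\end{equation}
For the first identity, \eqref{eq:pascal} says that the left side $F_k$ satisfies $(1-q^kt)F_k=tF_{k-1}$, and $F_0=1/(1-t)$. For the second, call the product $\pi_d(t)$; then $\pi_d(t)=(1-t)\,\pi_{d-1}(qt)$, and induction reduces the claim to \eqref{eq:pascal} and $\binom{j-1}{2}+(j-1)=\binom{j}{2}$. We write
\[
D_d(t)=\prod_{i=0}^{d-1}(1-\mathbb{L}^it)=\zeta_{\mathbb{P}^{d-1}}(t)^{-1}.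
\]

\subsection{The punctual Hilbert scheme}\label{ssec:hilb}

Let $S_m=\mathbb{C}[x_1,\dots,x_m]$, $\mathfrak{n}_m=(x_1,\dots,x_m)$ and $V=\langle x_1,\dots,x_m\rangle\cong\mathfrak{n}_m/\mathfrak{n}_m^2$. A morphism from a scheme $T$ to $\mathrm{Hilb}^d(\mathbb{A}^m)$ is the same as a quotient $\mathcal{O}_T\otimes S_m\to\mathcal{B}$ of $\mathcal{O}_T$-algebras with $\mathcal{B}$ locally free of rank $d$; the $\mathbb{C}$-points are the ideals $I\subset S_m$ of colength $d$. For $d\ge1$ call $I$ \emph{punctual} if $A=S_m/I$ is local with maximal ideal $\mathfrak{n}_A=\mathfrak{n}_m/I$. The powers of $\mathfrak{n}_A$ then decrease strictly until they vanish, so $\mathfrak{n}_A^d=0$. Thus $I$ is punctual if and only if $\mathfrak{n}_m^d\subset I$, a closed condition, and $\mathrm{Hilb}^d(\mathbb{A}^m)_0$ is the corresponding closed subset with its reduced structure. The number $\dim\mathfrak{n}_A/\mathfrak{n}_A^2$ is the \emph{embedding dimension} of $A$. The group $\mathrm{GL}(V)$ acts on $S_m$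 by algebra automorphisms preserving $\mathfrak{n}_m$ and $\mathfrak{n}_m^2$.

\section{Small dimension and small length}\label{sec:small}

\begin{lemma}\label{lem:dim01}
We have $\Omega^1_1=1$ and $\Omega^1_d=0$ for $d\ge2$. We have $\Omega^0_1=1$, $\Omega^0_2=-1$ and $\Omega^0_d=0$ for $d\ge3$.
\end{lemma}

\begin{proof}
For $m=1$ the only punctual ideal of colength $d$ is $(x_1^d)$, so the left side of \eqref{eq:def} is $1/(1-t)=\mathrm{Exp}(t)$. For $m=0$ a point has subschemes of lengths $0$ and $1$ only, so the left side is $1+t=(1-t^2)/(1-t)=\sigma_t(1)\,\sigma_{t^2}(-1)=\mathrm{Exp}(t-t^2)$. Now use that $\mathrm{Exp}$ is injective.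
\end{proof}

We now fix $d\le3$ and list the punctual ideals in every dimension $m$. That the lists give the stated classes in $K$ is the case $d\le3$ of Proposition~\ref{prop:strata}, whose proof does not use this section.

For $d=1$ the only ideal is $\mathfrak{n}_m$. So $\Omega^m_1=H^m_1=1$ and $\Omega_1(t)=1/(1-t)$.

For $d=2$ the ideals are those with $\mathfrak{n}_m^2\subset I\subset\mathfrak{n}_m$ and $I/\mathfrak{n}_m^2$ a hyperplane in $V$. So $H^m_2=[\mathrm{Gr}(1,m)]$, and $\Omega^m_2=[\mathrm{Gr}(1,m)]-\sigma_2(1)=[\mathrm{Gr}(1,m)]-1$ by \eqref{eq:rec}. Hence $\Omega^{n+2}_2=\mathbb{L}(1+\mathbb{L}+\dots+\mathbb{L}^n)$ and $\Omega_2(t)=\mathbb{L}/((1-t)(1-\mathbb{L}t))$.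

For $d=3$ the ideal $\mathfrak{n}_A$ has dimension $2$, and the embedding dimension is $2$ or $1$. If it is $2$, then $\mathfrak{n}_A^2=0$, and $I/\mathfrak{n}_m^2$ is an arbitrary subspace of codimension $2$ in $V$; these ideals contribute $[\mathrm{Gr}(2,m)]$. If it is $1$, then $W=(I+\mathfrak{n}_m^2)/\mathfrak{n}_m^2$ is a hyperplane in $V$. After a linear change of coordinates $W=\langle x_2,\dots,x_m\rangle$. Then $A=\mathbb{C}[x_1]/(x_1^3)$, each $x_i$ with $i\ge2$ maps into $\mathfrak{n}_A^2=\mathbb{C}x_1^2$, and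
\[
I=(x_1^3,\ x_2-b_2x_1^2,\ \dots,\ x_m-b_mx_1^2),\qquad (b_2,\dots,b_m)\in\mathbb{C}^{m-1}\text{ arbitrary.}
\]
These ideals contribute $[\mathrm{Gr}(1,m)]\,\mathbb{L}^{m-1}$. By \eqref{eq:rec}, for $m\ge1$,
\[
\Omega^m_3=H^m_3-\sigma_3(1)-\Omega^m_2=[\mathrm{Gr}(2,m)]+[\mathrm{Gr}(1,m)]\,(\mathbb{L}^{m-1}-1).
\]
To simplify this we would like to divide by $\mathbb{L}-1$, which is not possible in $K$. We compute in $\mathbb{Q}(q)$ instead:
\[
G_1(m)\,(q^{m-1}-1)=\frac{(q^m-1)(q^{m-1}-1)}{q-1}=(q^2-1)\,G_2(m).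
\]
The two ends lie in $\mathbb{Z}[q]$, so we may put $q=\mathbb{L}$. Together with Lemma~\ref{lem:dim01} for $m=0$, this gives
\begin{equation}\label{eq:omega3}
\Omega^m_3=\mathbb{L}^2\,[\mathrm{Gr}(2,m)]\qquad(m\ge0),
\end{equation}
and \eqref{eq:gf} gives $\Omega_3(t)=\mathbb{L}^2/((1-t)(1-\mathbb{L}t)(1-\mathbb{L}^2t))$. This proves Theorem~\ref{thm:main}(1).

The case $d=3$ contains the whole method. Each stratum has degree $d-1=2$ in $q^m$: $G_2(m)$ has degree $2$, and $G_1(m)q^{m-1}$ has degree $1+1$. Denominators appear only between two integral expressions. The result is a combination of $[\mathrm{Gr}(k,m)]$ with $k\le2$, and the terms $k=0,1$ are absent because the sequence vanishes at $m=0,1$. What $d=3$ does not show is a symmetric power of a class that varies with $m$; this first occurs for $d=4$, in the term $\sigma_2(\Omega^m_2)$ of \eqref{eq:R4}.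

\section{$q$-polynomial sequences}\label{sec:qpoly}

The naive meaning of ``polynomial of degree at most $e$ in $\mathbb{L}^m$'' is the $K$-span of the sequences $m\mapsto\mathbb{L}^{im}$, $i\le e$. It is too small. If $[\mathrm{Gr}(1,m)]=a+b\,\mathbb{L}^m$ for all $m$, then $m=0,1$ give $b(\mathbb{L}-1)=1$, and $\chi$ turns this into $0=1$. The right basis is given by the $G_k$, just as the binomial coefficients $\binom{m}{k}$, rather than the powers $m^k$, form a basis of the integer-valued polynomials.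

\begin{lemma}\label{lem:integral}
Let $f\colon\mathbb{N}\to\mathbb{Z}[q]$ satisfy $f(m)=F(q^m)$ for all $m\ge0$, where $F\in\mathbb{Q}(q)[X]$ has degree at most $e$. Then $f=\sum_{k=0}^{e}c_kG_k$ with $c_k\in\mathbb{Z}[q]$. In particular $f|_{q=\mathbb{L}}\in P_e$.
\end{lemma}

\begin{proof}
Since $\deg g_k=k$, we can write $F=\sum_{k\le e}c_kg_k$ with $c_k\in\mathbb{Q}(q)$. Evaluating at $X=q^k$ for $k\le e$ gives $f(k)=c_k+\sum_{j<k}c_jG_j(k)$. By induction on $k$, $c_k\in\mathbb{Z}[q]$.
\end{proof}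

The hypothesis must hold from $m=0$ on, since the proof reads $c_k$ off the values at $m\le k$. This is one reason to admit dimensions $0$ and $1$.

By definition $P_e\subset P_{e+1}$. The next lemma translates membership in $P_e$ into the shape of the generating function and recovers the coefficients.

\begin{lemma}\label{lem:gf}
Let $a=(a_m)\in K^{\mathbb{N}}$ and $a(t)=\sum_{m\ge0}a_mt^m$.
\begin{enumerate}
\item[(i)] If $a_m=\sum_{k=0}^{e}c_k[\mathrm{Gr}(k,m)]$ for all $m$, then
\begin{equation}\label{eq:numerator}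
D_{e+1}(t)\,a(t)=\sum_{k=0}^{e}c_k\,t^k\prod_{i=k+1}^{e}(1-\mathbb{L}^it),
\end{equation}
and $c_k=\sum_{j=0}^{k}(-1)^j\,\mathbb{L}^{\binom{j}{2}}[\mathrm{Gr}(j,k)]\,a_{k-j}$. In particular the $c_k$ are unique.
\item[(ii)] $a\in P_e$ if and only if $D_{e+1}(t)\,a(t)$ is a polynomial of degree at most $e$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) By \eqref{eq:gf}, $a(t)=\sum_lc_l\,t^l/D_{l+1}(t)$, which gives \eqref{eq:numerator}. Now multiply $a(t)$ by $D_k(t)$ and look at the coefficient of $t^k$. A term with $l<k$ becomes $c_lt^l\prod_{i=l+1}^{k-1}(1-\mathbb{L}^it)$, of degree at most $k-1$. The term $l=k$ becomes $c_kt^k/(1-\mathbb{L}^kt)$. A term with $l>k$ is divisible by $t^{k+1}$. So $c_k$ is the coefficient of $t^k$ in $D_k(t)\,a(t)$, and the second identity in \eqref{eq:gf} gives the formula.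

(ii) The polynomials $u_k=t^k\prod_{i=k+1}^{e}(1-\mathbb{L}^it)$, $0\le k\le e$, have degree at most $e$, and $u_k=t^k+(\text{higher terms})$. They are unitriangular with respect to $1,t,\dots,t^e$, so they span the $K$-module of all polynomials of degree at most $e$. One direction is \eqref{eq:numerator}. Conversely, if $D_{e+1}(t)\,a(t)=\sum_kc_ku_k$, then $a$ and $m\mapsto\sum_kc_k[\mathrm{Gr}(k,m)]$ have the same generating function, because $D_{e+1}(t)$ is invertible in $K[\![t]\!]$.
\end{proof}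

\begin{lemma}\label{lem:product}
$P_e\cdot P_{e'}\subset P_{e+e'}$, with the termwise product.
\end{lemma}

\begin{proof}
By bilinearity it suffices to treat $G_kG_l$, which satisfies the hypothesis of Lemma~\ref{lem:integral} with $F=g_kg_l$.
\end{proof}

For symmetric powers the difficulty is the coefficient: in $\sigma_k(c\,[\mathrm{Gr}(j,m)])$ the class $c\in K$ is arbitrary, and nothing is known about $\sigma_k(c)$. Rule \eqref{eq:totaro} separates $c$ from the Grassmannian, whose class is a sum of powers of $\mathbb{L}$. What depends on $m$ is then a symmetric function of these powers.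

\begin{example}\label{ex:sym2}
Let $y=(1,q,\dots,q^{m-1})$, so $G_1(m)=\sum_iy_i$. By \eqref{eq:sigmasum} and \eqref{eq:totaro},
\[
\sigma_2\big(c\,[\mathrm{Gr}(1,m)]\big)=\Big(\sigma_2(c)\sum_iy_i^2+c^2\sum_{i<j}y_iy_j\Big)\Big|_{q=\mathbb{L}} .
\]
Here $\sum_iy_i^2=(X^2-1)/(q^2-1)$ at $X=q^m$; its values $0,\ 1,\ 1+q^2$ at $m=0,1,2$ give $\sum_iy_i^2=G_1(m)+(q^2-q)G_2(m)$. Also $\sum_{i<j}y_iy_j=qG_2(m)$ by the second identity in \eqref{eq:gf}. Therefore
\[
\sigma_2\big(c\,[\mathrm{Gr}(1,m)]\big)=\sigma_2(c)\,[\mathrm{Gr}(1,m)]+\big((\mathbb{L}^2-\mathbb{L})\,\sigma_2(c)+\mathbb{L}c^2\big)[\mathrm{Gr}(2,m)],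
\]
a sequence in $P_2$.
\end{example}

In general we use a standard fact on symmetric functions. For a partition $\lambda$, the monomial symmetric polynomial $\mathsf{m}_\lambda(y_1,\dots,y_N)$ is the sum of the distinct monomials $y_1^{r_1}\cdots y_N^{r_N}$ whose nonzero exponents are the parts of $\lambda$; it is $0$ if $\lambda$ has more than $N$ parts. Let $p_r(y)=\sum_iy_i^r$. Then $\mathsf{m}_\lambda$ is a $\mathbb{Q}$-linear combination of products $p_{r_1}\cdots p_{r_s}$ with $r_1+\dots+r_s=|\lambda|$, and the coefficients do not depend on $N\ge0$. For instance $\mathsf{m}_{(1,1)}=(p_1^2-p_2)/2$.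

\begin{lemma}\label{lem:sigma}
If $a\in P_e$, then the sequence $\sigma_k(a)\colon m\mapsto\sigma_k(a_m)$ lies in $P_{ke}$.
\end{lemma}

\begin{proof}
Write $a=\sum_{j\le e}c_j[\mathrm{Gr}(j,\cdot)]$. By \eqref{eq:sigmasum}, $\sigma_k(a)$ is a sum of products $\prod_j\sigma_{k_j}(c_j[\mathrm{Gr}(j,\cdot)])$ with $\sum_jk_j=k$. Since $\sum_jk_jj\le ke$, Lemma~\ref{lem:product} reduces the claim to the following: $\sigma_k(c\,[\mathrm{Gr}(j,\cdot)])\in P_{kj}$ for all $c\in K$ and $k,j\ge0$.

Fix $m$. As $G_j(m)$ has nonnegative coefficients, $G_j(m)=y_1+\dots+y_N$ with each $y_i$ a power of $q$ and $N=\binom{m}{j}$. By \eqref{eq:totaro}, with $q=\mathbb{L}$ substituted throughout,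
\[
\sigma_t\big(c\,[\mathrm{Gr}(j,m)]\big)=\prod_{i=1}^{N}\sum_{r\ge0}\sigma_r(c)\,y_i^r\,t^r=\sum_\lambda\Big(\prod_i\sigma_{\lambda_i}(c)\Big)\,\mathsf{m}_\lambda(y_1,\dots,y_N)\,t^{|\lambda|};
\]
the second equality groups the exponent vectors $(r_1,\dots,r_N)$ by their nonzero entries and uses $\sigma_0(c)=1$. The factors $\prod_i\sigma_{\lambda_i}(c)\in K$ do not depend on $m$. It remains to show that $f_\lambda\colon m\mapsto\mathsf{m}_\lambda(y)$ satisfies the hypothesis of Lemma~\ref{lem:integral} with $e=kj$ when $|\lambda|=k$. Its values lie in $\mathbb{Z}[q]$. Since each $y_i$ is a power of $q$, raising it to the $r$-th power is the substitution $q\mapsto q^r$, so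
\[
p_r(y)=G_j(m)|_{q\mapsto q^r}=\prod_{i=0}^{j-1}\frac{X^r-q^{ri}}{q^{rj}-q^{ri}}\,\Big|_{X=q^m},
\]
a polynomial of degree $rj$ in $X$ with coefficients in $\mathbb{Q}(q)$ independent of $m$. A product $p_{r_1}\cdots p_{r_s}$ with $\sum_ir_i=k$ has degree $kj$. Since the expansion of $\mathsf{m}_\lambda$ in such products does not depend on $N$, we get $f_\lambda(m)=F_\lambda(q^m)$ for all $m$, with $\deg F_\lambda\le kj$.
\end{proof}

\section{Stratification by embedding dimension}\label{sec:strata}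

We want the formula $H^m_3=[\mathrm{Gr}(1,m)]\,\mathbb{L}^{m-1}+[\mathrm{Gr}(2,m)]$ for every $d$. There, an ideal was recorded by three data: the space $W\subset V$ of linear parts of its elements, an ideal in $k=\operatorname{codim}W$ variables with no linear parts, and the values of the remaining variables in $\mathfrak{n}_A^2$. These data have no automorphisms, so no quotient has to be taken. Only the second datum is hard to describe in general, and it does not depend on $m$.

For $d\ge1$ and $k\ge0$ let $M_{d,k}\subset\mathrm{Hilb}^d(\mathbb{A}^k)_0$ be the set of punctual ideals $J\subset\mathfrak{n}_k^2$, that is, those for which $B=S_k/J$ has embedding dimension exactly $k$.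

\begin{lemma}\label{lem:bundle}
The subset $M_{d,k}$ is closed, and empty for $k>d-1$. Give it the reduced structure and let $\mathcal{B}$ be the universal algebra on it. There is a vector subbundle $\mathcal{N}\subset\mathcal{B}$ of rank $d-1-k$ whose fiber at $J$ is $\mathfrak{n}_B^2\subset B=S_k/J$.
\end{lemma}

\begin{proof}
On $\mathrm{Hilb}^d(\mathbb{A}^k)_0$ consider the map $\psi$ to the universal algebra from the trivial bundle spanned by the monomials of degrees $2,\dots,d$. As $\mathfrak{n}_B^d=0$, the image of $\psi$ at $J$ is $\mathfrak{n}_B^2$. Its rank is $d-\dim S_k/(J+\mathfrak{n}_k^2)\ge d-1-k$, with equality if and only if $J\subset\mathfrak{n}_k^2$. So $M_{d,k}$ is the locus where the rank is at most $d-1-k$, which is closed, and empty if $d-1-k<0$. On the reduced scheme $M_{d,k}$ the cokernel of $\psi$ has constant fiber dimension, so it is locally free, and $\mathcal{N}=\operatorname{im}\psi$ is a subbundle with the stated fibers.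
\end{proof}

Put $\mu_{d,k}=[M_{d,k}]$. Three families of values are immediate:
\begin{equation}\label{eq:mu}
\mu_{d,0}=0\ \ (d\ge2),\qquad\mu_{d,1}=1\ \ (d\ge2),\qquad\mu_{d,d-1}=1\ \ (d\ge1).
\end{equation}
Indeed a point has no subscheme of length $d\ge2$; the only ideal for $k=1$ is $(x_1^d)$; and for $k=d-1$ the ideal $\mathfrak{n}_{d-1}^2$ already has colength $d$, so $J=\mathfrak{n}_{d-1}^2$.

\begin{proposition}\label{prop:strata}
For all $m\ge0$ and $d\ge1$,
\begin{equation}\label{eq:strata}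
H^m_d=\sum_{k=0}^{\min(m,d-1)}[\mathrm{Gr}(k,m)]\;\mathbb{L}^{(m-k)(d-1-k)}\,\mu_{d,k}.
\end{equation}
Consequently the sequence $H^\bullet_d=(H^m_d)_{m\ge0}$ lies in $P_{d-1}$.
\end{proposition}

By \eqref{eq:mu}, the cases $d=1,2,3$ of \eqref{eq:strata} are the formulas used in Section~\ref{sec:small}.

\begin{proof}
\emph{Straightening $W$.} Fix $k\le\min(m,d-1)$ and let $W_0=\langle x_{k+1},\dots,x_m\rangle\subset V$. To speak of ``the first $k$ variables'' we must move a given $W$ to $W_0$. There is no canonical way to do so, but in $K$ a piecewise choice suffices. The Grassmannian $\Gamma_k\cong\mathrm{Gr}(k,m)$ of $(m-k)$-dimensional subspaces $W\subset V$ is covered by the open sets $\Gamma_k^\tau$, for $\tau$ a set of $m-k$ indices, where $W$ projects isomorphically onto $\langle x_i:i\in \tau\rangle$. On $\Gamma_k^\tau$ send $x_{k+1},\dots,x_m$ to the basis of $W$ lifting $(x_i)_{i\in \tau}$, and $x_1,\dots,x_k$ to the $x_i$ with $i\notin \tau$; this is a morphism $g\colon\Gamma_k^\tau\to\mathrm{GL}(V)$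 with $g(W)W_0=W$. Order the sets $\tau$ and remove from each chart the earlier ones. We obtain a partition of $\Gamma_k$ into finitely many locally closed subvarieties $U_\beta$ with morphisms $g_\beta\colon U_\beta\to\mathrm{GL}(V)$ such that $g_\beta(W)W_0=W$.

\emph{The parametrization.} Let $T_{k,\beta}$ be the product of $U_\beta$ with the total space of $\mathcal{N}^{\oplus(m-k)}$ over $M_{d,k}$. Its points are tuples $(W,J,b)$ with $b=(b_1,\dots,b_{m-k})$ and $b_i\in\mathfrak{n}_B^2$, where $B=S_k/J$. Vector bundles are Zariski locally trivial, so $[T_{k,\beta}]=[U_\beta]\,\mathbb{L}^{(m-k)(d-1-k)}\mu_{d,k}$. Let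
\[
\varphi_{J,b}\colon S_m\to B,\qquad x_i\mapsto x_i\ \ (i\le k),\qquad x_{k+i}\mapsto b_i,
\]
and $I_{J,b}=\ker\varphi_{J,b}$. The map $\varphi_{J,b}$ is surjective and sends $\mathfrak{n}_m$ onto $\mathfrak{n}_B$. The maps $\varphi_{J,b}\circ g_\beta(W)^{-1}$ fit together to a surjection from $\mathcal{O}\otimes S_m$ onto the pullback of $\mathcal{B}$ to $T_{k,\beta}$, a locally free algebra of rank $d$. This defines a morphism
\[
\Phi_{k,\beta}\colon T_{k,\beta}\to\mathrm{Hilb}^d(\mathbb{A}^m)_0,\qquad(W,J,b)\mapsto g_\beta(W)\,I_{J,b}.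
\]
We claim that every punctual ideal $I$ of colength $d$ is $\Phi_{k,\beta}(W,J,b)$ for exactly one choice of $(k,\beta,W,J,b)$. For such $I$ put $W(I)=(I+\mathfrak{n}_m^2)/\mathfrak{n}_m^2\subset V$; then $W(gI)=g\,W(I)$ for $g\in\mathrm{GL}(V)$.

\emph{Uniqueness.} The preimage of $\mathfrak{n}_B^2$ under $\varphi_{J,b}$ is $I_{J,b}+\mathfrak{n}_m^2$, so $W(I_{J,b})$ is the kernel of $V\to\mathfrak{n}_B/\mathfrak{n}_B^2$. Since $J\subset\mathfrak{n}_k^2$, the elements $x_1,\dots,x_k$ map to a basis of $\mathfrak{n}_B/\mathfrak{n}_B^2$; since $b_i\in\mathfrak{n}_B^2$, the other variables map to $0$. Hence $W(I_{J,b})=W_0$. If $I=\Phi_{k,\beta}(W,J,b)$, then $W=W(I)$. This determines $k=m-\dim W$, the piece $U_\beta\ni W$, and $I'=g_\beta(W)^{-1}I=I_{J,b}$. Then $J=I'\cap S_k$, because $\varphi_{J,b}$ restricts to the quotient map on $S_k$, and $b_i$ is the class of $x_{k+i}$ in $S_m/I'=S_k/J$.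

\emph{Existence.} Given $I$, put $W=W(I)$ and $k=m-\dim W$, the embedding dimension of $S_m/I$; so $k\le\min(m,d-1)$. Let $U_\beta\ni W$, $I'=g_\beta(W)^{-1}I$ and $A=S_m/I'$. Then $W(I')=W_0$, and $\mathfrak{n}_A/\mathfrak{n}_A^2=V/W_0$ is spanned by $x_1,\dots,x_k$. Let $\mathfrak{a}\subset\mathfrak{n}_A$ be the image of $\mathfrak{n}_k$. From $\mathfrak{n}_A=\mathfrak{a}+\mathfrak{n}_A^2$ we get $\mathfrak{n}_A^r=\mathfrak{a}^r+\mathfrak{n}_A^{r+1}$ for all $r\ge1$, hence $\mathfrak{n}_A=\mathfrak{a}+\mathfrak{n}_A^{r}$ for all $r$, and $\mathfrak{n}_A=\mathfrak{a}$ since $\mathfrak{n}_A^d=0$. So $S_k\to A$ is surjective, and its kernel $J=I'\cap S_k$ is a punctual ideal of colength $d$. Elements of $J$ have no constant term, and their linear part lies in $W_0\cap\langle x_1,\dots,x_k\rangle=0$. So $J\in M_{d,k}$. Since $x_{k+i}\in W(I')$, there is $w\in\mathfrak{n}_m^2$ with $x_{k+i}+w\in I'$, so the class $b_i$ of $x_{k+i}$ in $A=S_k/J$ lies in $\mathfrak{n}_A^2$. The quotient map $S_m\to A$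 is $\varphi_{J,b}$, and $I=\Phi_{k,\beta}(W,J,b)$.

\emph{Conclusion.} The $\Phi_{k,\beta}$ are injective and their images partition $\mathrm{Hilb}^d(\mathbb{A}^m)_0$. By Lemma~\ref{lem:inj}, $H^m_d=\sum_{k,\beta}[T_{k,\beta}]$, and $\sum_\beta[U_\beta]=[\mathrm{Gr}(k,m)]$ gives \eqref{eq:strata}.

For the last assertion fix $k\le d-1$, and let $f_k(m)=G_k(m)\,q^{(m-k)(d-1-k)}$ for $m\ge k$ and $f_k(m)=0$ for $m<k$. The values lie in $\mathbb{Z}[q]$, and $f_k(m)=F_k(q^m)$ for all $m\ge0$ with $F_k=q^{-k(d-1-k)}\,g_k(X)\,X^{d-1-k}$, of degree $d-1$. By Lemma~\ref{lem:integral}, $f_k|_{q=\mathbb{L}}\in P_{d-1}$, and $H^\bullet_d=\sum_{k\le d-1}\mu_{d,k}\,f_k|_{q=\mathbb{L}}$. The negative power of $q$ in $F_k$ is absorbed by Lemma~\ref{lem:integral}, so $\mathbb{L}$ is never inverted.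
\end{proof}

\section{From Hilbert schemes to $\Omega$-classes}\label{sec:omega}

\begin{proof}[Proof of Theorem~\ref{thm:more}(c)]
By Section~\ref{ssec:exp}, $C_d=A_d+R_d(A_1,\dots,A_{d-1})$ termwise in $m$. Suppose $A_e\in P_{\delta(e)}$ for all $e<d$. By Lemmas~\ref{lem:sigma} and~\ref{lem:product}, the term of \eqref{eq:R} indexed by $(k_e)$ lies in $P_s$ with $s=\sum_ek_e\,\delta(e)$. Applying $\delta(a)+\delta(b)\le\delta(a+b)$ repeatedly to the parts of the partition gives $s\le\delta(\sum_eek_e)=\delta(d)$. So $C_d-A_d\in P_{\delta(d)}$. If all $A_d\in P_{\delta(d)}$, then all $C_d\in P_{\delta(d)}$. If all $C_d\in P_{\delta(d)}$, then $A_d\in P_{\delta(d)}$ by induction on $d$.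
\end{proof}

\begin{remark}
The condition on $\delta$ cannot be dropped. Take $\delta\equiv1$, $A^m_1=[\mathrm{Gr}(1,m)]$ and $A_d=0$ for $d\ge2$. Example~\ref{ex:sym2} with $c=1$ gives $C^m_2=[\mathrm{Gr}(1,m)]+\mathbb{L}^2[\mathrm{Gr}(2,m)]$, which is not in $P_1$ by the uniqueness in Lemma~\ref{lem:gf}(i).
\end{remark}

\begin{proposition}\label{prop:omega}
For every $d\ge1$ the sequence $\Omega^\bullet_d=(\Omega^m_d)_{m\ge0}$ lies in $P_{d-1}$. For $d\ge2$, moreover, $H^\bullet_d-\Omega^\bullet_d\in P_{d-2}$.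
\end{proposition}

\begin{proof}
The function $\delta(d)=d-1$ satisfies $\delta(a)+\delta(b)=a+b-2\le\delta(a+b)$. So the first claim follows from Proposition~\ref{prop:strata} and Theorem~\ref{thm:more}(c). By \eqref{eq:rec} the difference is $R_d$, and its term indexed by $(k_e)$ lies in $P_s$ with $s=\sum_ek_e(e-1)=d-\sum_ek_e\le d-2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
Let $d\ge3$. By Proposition~\ref{prop:omega} and Lemma~\ref{lem:gf}(ii), $N_d(t)=D_d(t)\sum_{m\ge0}\Omega^m_dt^m$ is a polynomial of degree at most $d-1$. By Lemma~\ref{lem:dim01}, $\sum_{m\ge0}\Omega^m_dt^m=t^2\,\Omega_d(t)$. Hence $D_d(t)\,\Omega_d(t)=t^{-2}N_d(t)$ is a polynomial of degree at most $d-3$. By \eqref{eq:gf}, $D_d(t)=\sum_j(-1)^j\mathbb{L}^{\binom{j}{2}}[\mathrm{Gr}(j,d)]\,t^j$, so for $0\le i\le d-3$ the coefficient of $t^i$ in $D_d(t)\,\Omega_d(t)$ is $\sum_{j=0}^{i}(-1)^j\,\Omega^{i-j+2}_d[\mathrm{Gr}(j,d)]\,\mathbb{L}^{\binom{j}{2}}$. For $d>3$ this says $D_d(t)\,\Omega_d(t)=\mathsf{Q}_d(t)$.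
\end{proof}

\begin{remark}
The bound $d-3$ comes from the two vanishings in Lemma~\ref{lem:dim01}. Without them one gets only $d-1$: by \eqref{eq:pascal} the module $P_{d-1}$ is stable under the shift $(a_m)\mapsto(a_{m+1})$, so Lemma~\ref{lem:gf}(ii) applies to $(\Omega^{n+2}_d)_n$ directly. For $d=2$ the vanishing fails at $m=0$, and $N_2(t)=-1+(1+\mathbb{L})t$ is not divisible by $t^2$; accordingly $\mathsf{Q}_2=\mathbb{L}$ has degree $0>d-3$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:more}(a)]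
By Proposition~\ref{prop:omega} and Lemma~\ref{lem:gf}(i), $\Omega^m_d=\sum_{k=0}^{d-1}c_{d,k}[\mathrm{Gr}(k,m)]$ with $c_{d,k}=\sum_{j=0}^{k}(-1)^j\mathbb{L}^{\binom{j}{2}}[\mathrm{Gr}(j,k)]\,\Omega^{k-j}_d$. For $d\ge3$, Lemma~\ref{lem:dim01} removes the terms with $k-j\le1$. This gives the stated formula for $c_{d,k}$ when $k\ge2$, and $c_{d,0}=c_{d,1}=0$. By Theorem~\ref{thm:main}, $t^2\,\mathsf{Q}_d(t)=D_d(t)\sum_m\Omega^m_dt^m$, so the formula for $\mathsf{Q}_d$ is \eqref{eq:numerator} with $e=d-1$, divided by $t^2$.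
\end{proof}

\section{Sharpness of the denominator}\label{sec:sharp}

To show that the factor $1-\mathbb{L}^it$ does not cancel, we want ``$\mathsf{Q}_d(\mathbb{L}^{-i})\ne0$''. This makes no sense in $K$, since $E(\mathbb{L})=uv$ is not a unit and so neither is $\mathbb{L}$. It does make sense after applying $E$ and passing to the domain $\mathbb{Z}[u^{\pm1},v^{\pm1}]$. There the $d$ points $t=(uv)^{-i}$ are distinct, and all of them specialize to $t=1$ at $u=v=1$. So one integer, $\chi(\mathsf{Q}_d)(1)$, detects all $d$ nonvanishings.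

\begin{proof}[Proof of Theorem~\ref{thm:more}(b)]
For $d\le3$ we have $\chi(\mathsf{Q}_d)=\chi(\mathbb{L}^{d-1})=1$. Let $d\ge4$. Since $\chi[\mathrm{Gr}(k,m)]=\binom{m}{k}$, part (a) and \eqref{eq:strata} give, for all $m\ge0$,
\[
\chi(\Omega^m_d)=\sum_{k\le d-1}\chi(c_{d,k})\binom{m}{k},\qquad\chi(H^m_d)=\sum_{k\le d-1}\chi(\mu_{d,k})\binom{m}{k}.
\]
By Proposition~\ref{prop:omega} the difference of the two is an integral combination of the $\binom{m}{k}$ with $k\le d-2$. The functions $m\mapsto\binom{m}{k}$ are polynomials of distinct degrees, hence linearly independent. So $\chi(c_{d,d-1})=\chi(\mu_{d,d-1})=1$ by \eqref{eq:mu}. By part (a), $\chi(\mathsf{Q}_d)(t)=\sum_{k=2}^{d-1}\chi(c_{d,k})\,t^{k-2}(1-t)^{d-1-k}$, and at $t=1$ only the term $k=d-1$ survives. Hence $\chi(\mathsf{Q}_d)(1)=1$.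

Now let $d\ge1$ and $0\le i\le d-1$. The element $E(\mathsf{Q}_d)((uv)^{-i})\in\mathbb{Z}[u^{\pm1},v^{\pm1}]$ specializes at $u=v=1$ to $\chi(\mathsf{Q}_d)(1)=1$, so it is nonzero. Suppose $D\,\Omega_d=R\in K[t]$. Multiplying by $D_d$ gives $D\,\mathsf{Q}_d=R\,D_d$ in $K[t]$, so
\[
E(D)\,E(\mathsf{Q}_d)=E(R)\prod_{l=0}^{d-1}\big(1-(uv)^lt\big).
\]
Setting $t=(uv)^{-i}$ gives $E(D)((uv)^{-i})=0$. These are $d$ distinct roots in the field $\mathbb{Q}(u,v)$, so $\prod_l(1-(uv)^lt)$ divides $E(D)$ in $\mathbb{Q}(u,v)[t]$. The product has constant term $1$, so it is primitive, and Gauss's lemma over the factorial ring $\mathbb{Z}[u,v]$ gives divisibility in $\mathbb{Z}[u,v][t]$. Finally, if $D$ is the product of only $d-1$ of the factors $1-\mathbb{L}^lt$, then $E(D)$ is nonzero of degree $d-1$ and is not divisible by a polynomial of degree $d$, so $D\,\Omega_d\notin K[t]$.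
\end{proof}

\section{Length four}\label{sec:four}

\begin{proof}[Proof of Theorem~\ref{thm:more}(d)]
By Theorem~\ref{thm:main}(2), $\mathsf{Q}_4(t)=\Omega^2_4+(\Omega^3_4-\Omega^2_4\,[\mathbb{P}^3])\,t$, so we need $\Omega^2_4$ and $\Omega^3_4$.

By \eqref{eq:mu}, $\mu_{4,0}=0$ and $\mu_{4,1}=\mu_{4,3}=1$. For $J\in M_{4,2}$ we have $\dim\mathfrak{n}_B^2=4-1-2=1$, so $\mathfrak{n}_B^3=0$ and $\mathfrak{n}_2^3\subset J\subset\mathfrak{n}_2^2$. Since $\dim S_2/\mathfrak{n}_2^3=6$, the quotient $J/\mathfrak{n}_2^3$ is a $2$-dimensional subspace of the $3$-dimensional space $\mathfrak{n}_2^2/\mathfrak{n}_2^3$. Conversely the preimage of any such subspace is an ideal in $M_{4,2}$, and the tautological subbundle defines a bijective morphism $\mathrm{Gr}(2,3)\to M_{4,2}$. By Lemma~\ref{lem:inj}, $\mu_{4,2}=1+\mathbb{L}+\mathbb{L}^2$. Formula \eqref{eq:strata} gives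
\begin{align*}
H^2_4&=(1+\mathbb{L})\,\mathbb{L}^2+(1+\mathbb{L}+\mathbb{L}^2)=1+\mathbb{L}+2\mathbb{L}^2+\mathbb{L}^3,\\
H^3_4&=(1+\mathbb{L}+\mathbb{L}^2)\,\mathbb{L}^4+(1+\mathbb{L}+\mathbb{L}^2)^2\,\mathbb{L}+1\\
&=1+\mathbb{L}+2\mathbb{L}^2+3\mathbb{L}^3+3\mathbb{L}^4+2\mathbb{L}^5+\mathbb{L}^6 .
\end{align*}
Since $\Omega^m_1=1$, the correction \eqref{eq:R4} is $R_4=1+\Omega^m_2+\sigma_2(\Omega^m_2)+\Omega^m_3$, with $\Omega^m_2$ and $\Omega^m_3$ known from Section~\ref{sec:small}.

For $m=2$: $\Omega^2_2=\mathbb{L}$, $\sigma_2(\mathbb{L})=\mathbb{L}^2$ and $\Omega^2_3=\mathbb{L}^2$. So $R_4=1+\mathbb{L}+2\mathbb{L}^2$ and $\Omega^2_4=\mathbb{L}^3$.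

For $m=3$: $\Omega^3_2=\mathbb{L}+\mathbb{L}^2$; $\sigma_2(\mathbb{L}+\mathbb{L}^2)=\mathbb{L}^2+\mathbb{L}^3+\mathbb{L}^4$ by \eqref{eq:sigmasum} and \eqref{eq:totaro}; and $\Omega^3_3=\mathbb{L}^2+\mathbb{L}^3+\mathbb{L}^4$ by \eqref{eq:omega3}. So $R_4=1+\mathbb{L}+3\mathbb{L}^2+2\mathbb{L}^3+2\mathbb{L}^4$ and
\[
\Omega^3_4=-\mathbb{L}^2+\mathbb{L}^3+\mathbb{L}^4+2\mathbb{L}^5+\mathbb{L}^6 .
\]
Subtracting $\Omega^2_4\,[\mathbb{P}^3]=\mathbb{L}^3+\mathbb{L}^4+\mathbb{L}^5+\mathbb{L}^6$ leaves $\mathbb{L}^5-\mathbb{L}^2$. This class is nonzero, since its $E$-polynomial is $(uv)^5-(uv)^2$.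
\end{proof}

In the form of Theorem~\ref{thm:more}(a), $c_{4,2}=\Omega^2_4=\mathbb{L}^3$ and $c_{4,3}=\Omega^3_4-(1+\mathbb{L}+\mathbb{L}^2)\,\Omega^2_4=\mathbb{L}^6+\mathbb{L}^5-\mathbb{L}^2$. So in every dimension $m\ge0$,
\[
\Omega^m_4=\mathbb{L}^3\,[\mathrm{Gr}(2,m)]+(\mathbb{L}^6+\mathbb{L}^5-\mathbb{L}^2)\,[\mathrm{Gr}(3,m)].
\]

\begin{thebibliography}{9}

\bibitem{Goettsche}
G\"ottsche, \emph{On the motive of the Hilbert scheme of points on a surface}.

\bibitem{GMMR}
Michele Graffeo, Sergej Monavari, Riccardo Moschetti, Andrea T. Ricolfi, \emph{The motive of the Hilbert scheme of points in all dimensions}, arXiv:2406.14321 (2024).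

\end{thebibliography}
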